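\title{Weak containment and co-induction from co-amenable subgroups}

\begin{abstract}
Let $H$ be a subgroup of a countable group $G$ and let $a$ be a probability-measure-preserving action of $G$. Restrict $a$ to $H$ and co-induce the restriction back to $G$. We show that amenability of the action of $G$ on $G/H$ does not force the resulting action to weakly contain $a$: this fails for $G=F_2\times\mathbb{Z}/2$ and $H=F_2$, which answers in the negative a question posed in a paper of Bowen and Tucker-Drob. For $H$ of finite index, weak containment holds for all $a$ if and only if $H=G$ or $G$ is amenable. For every nontrivial countable group $Q$ it fails for the subgroup $SL_3(\mathbb{Z})$ of $SL_3(\mathbb{Z})\times Q$.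
\end{abstract}

\section{The question and the results}

All groups in this paper are countable, and $e$ is the identity element. An \emph{action} is an action by measure-preserving Borel automorphisms of a standard non-atomic probability space, unless we say otherwise. Null sets are discarded freely. An action $a$ of $G$ on $(X,\mu)$ is \emph{free} if $\mu\{x: a(g)x=x\}=0$ for all $g\neq e$, and $a|H$ is its restriction to a subgroup $H<G$ (we allow $H=G$).

\subsection*{Weak containment}
An \emph{observable} for an action $a$ of $G$ on $(X,\mu)$ is a measurable map $\phi:X\to\mathbb{N}$. For a finite set $F\subset G$ define $\phi^F_a:X\to\mathbb{N}^F$ by $\phi^F_a(x)(f)=\phi(a(f)x)$. Think of $\phi$ as a coloring of $X$. Then $\phi^F_a(x)$ is the pattern of colors seen from $x$ through the window $F$, and $(\phi^F_a)_*\mu$ is the distribution of this pattern, a probability vector on the countable set $\mathbb{N}^F$. Let $b$ be an action of $G$ on $(Y,\nu)$. We say that $a$ is \emph{weakly contained} in $b$, and write $a\prec b$, if for every $\epsilon>0$, every finite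 $F\subset G$ and every observable $\phi$ for $a$ there is an observable $\psi$ for $b$ with
\[
\|(\phi^F_a)_*\mu-(\psi^F_b)_*\nu\|_1\le\epsilon .
\]
Thus $a\prec b$ means that all finite statistics of $a$ can be simulated in $b$ with arbitrary precision.

\subsection*{Co-induction}
Let $H<G$ and let $a$ be an action of $H$ on $(X,\mu)$. Put
\[
Z=\{z\in X^G:\ z(gh)=a(h^{-1})z(g)\ \text{ for all } g\in G,\ h\in H\},
\]
and let $G$ act on $Z$ by $(b(g)z)(f)=z(g^{-1}f)$. Choose a section $\sigma:G/H\to G$ with $\sigma(gH)\in gH$ and $\sigma(H)=e$. A point $z\in Z$ is determined by its values at the points $\sigma(y)$, and these values are arbitrary; so $\Phi:Z\to X^{G/H}$, $\Phi(z)(y)=z(\sigma(y))$, is a bijection. Let $\zeta$ be the pullback of $\mu^{G/H}$ under $\Phi$. Then $b$ preserves $\zeta$. The action $b$ of $G$ on $(Z,\zeta)$ is the \emph{co-induced action} $\operatorname{CInd}_H^G(a)$.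

\subsection*{Amenable actions}
The action of $G$ on $G/H$ by left translation is \emph{amenable}, and $H$ is \emph{co-amenable}, if there is a $G$-invariant mean on $\ell^\infty(G/H)$. Equivalently, for every finite $F\subset G$ and $\epsilon>0$ there is a nonempty finite $A\subset G/H$ (a F\o lner set) with $|gA\,\triangle\,A|<\epsilon|A|$ for all $g\in F$. Subgroups of finite index are co-amenable (take $A=G/H$), and $\{e\}$ is co-amenable exactly when $G$ is amenable.

\medskip
The following question is posed in \cite{BTD}.

\begin{quote}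
\textbf{Question.} Let $H<G$ be countable groups such that the action of $G$ on $G/H$ is amenable. Is $a\prec\operatorname{CInd}_H^G(a|H)$ for every action $a$ of $G$?
\end{quote}

The answer is no, already in index two. For a group $\Lambda$ acting on a countable set $I$, the \emph{Bernoulli action} on $[0,1]^I$, with product Lebesgue measure, is $(gx)(i)=x(g^{-1}i)$; when $I=\Lambda$, the action on $I$ is left translation.

\begin{theorem}\label{thm:index2}
Let $\Gamma=F_2$ be the free group on $s,t$, let $C=\{e,c\}\cong\mathbb{Z}/2$, $G=\Gamma\times C$ and $H=\Gamma$. Let $Y=[0,1]^\Gamma$ carry the Bernoulli action of $\Gamma$, let $X=Y\times\{\pm1\}$ with the uniform measure on the second factor, and put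
\[
a(\gamma)(y,\varepsilon)=(\gamma y,\varepsilon)\quad(\gamma\in\Gamma),\qquad a(c)(y,\varepsilon)=(y,-\varepsilon).
\]
Then the action of $G$ on $G/H$ is amenable, but $a\not\prec\operatorname{CInd}_H^G(a|H)$.
\end{theorem}

In finite index the picture is complete.

\begin{theorem}\label{thm:finite}
Let $G$ be a countable group.
\begin{itemize}
\item[(a)] If $G$ is amenable, then $a\prec\operatorname{CInd}_H^G(a|H)$ for every $H<G$ and every action $a$ of $G$.
\item[(b)] If $G$ is non-amenable and $1<[G:H]<\infty$, there is a free ergodic action $a$ of $G$ with $a\not\prec\operatorname{CInd}_H^G(a|H)$.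
\end{itemize}
Hence, for $[G:H]<\infty$, the property ``$a\prec\operatorname{CInd}_H^G(a|H)$ for all $a$'' holds if and only if $H=G$ or $G$ is amenable.
\end{theorem}

One may ask whether an infinite amenable quotient behaves better than a finite one. It need not.

\begin{theorem}\label{thm:sl3}
Let $Q$ be a nontrivial countable group, $\Gamma=SL_3(\mathbb{Z})$, $G=\Gamma\times Q$ and $H=\Gamma$. Let $X=\mathbb{T}^3/\{\pm1\}$ with the image of Haar measure and $a(\gamma,q)[x]=[\gamma x]$. Then $a\not\prec\operatorname{CInd}_H^G(a|H)$. Moreover, if $\mathsf{s}$ is the Bernoulli action of $G$ on $[0,1]^G$, then $a'=a\times\mathsf{s}$ is free and ergodic, and $a'\not\prec\operatorname{CInd}_H^G(a'|H)$.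
\end{theorem}

If $Q$ is amenable, its F\o lner sets show that $H$ is co-amenable in $G$. So for normal $H$, no condition on the amenable group $G/H$ alone, other than triviality, gives a positive answer. For co-amenable subgroups $H$ of infinite index in non-amenable groups both behaviors occur: weak containment fails for some $a$ in Theorem~\ref{thm:sl3} with $Q=\mathbb{Z}$, and it holds for all $a$ in Example~\ref{ex:fixed}. In particular the criterion of Theorem~\ref{thm:finite} does not extend to infinite index, and we leave the exact characterization in that case open.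

Section~\ref{sec:product} puts the co-induced action in product form and explains why one would expect a positive answer. Sections~\ref{sec:index2}, \ref{sec:finite} and \ref{sec:sl3} contain the counterexamples, in increasing order of difficulty; each combines a rigid obstruction to exact equivariance with a spectral gap that keeps the obstruction alive under small errors. Section~\ref{sec:amenable} treats amenable $G$.

\section{Co-induction as a twisted product}\label{sec:product}

When the action to be co-induced is the restriction of an action of $G$, the section $\sigma$ can be removed from the definition. Every later argument uses the following model.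

\begin{lemma}\label{lem:coords}
Let $a$ be an action of $G$ on $(X,\mu)$, let $H<G$ and $D=G/H$. Then $\operatorname{CInd}_H^G(a|H)$ is isomorphic to the action $b$ of $G$ on $(X^D,\mu^D)$ given by
\begin{equation}\label{eq:coords}
(b(g)w)(y)=a(g)\,w(g^{-1}y)\qquad(g\in G,\ y\in D).
\end{equation}
\end{lemma}

\begin{proof}
For $z\in Z$ put $w_z(gH)=a(g)z(g)$. This is well defined, because $a(gh)z(gh)=a(gh)a(h^{-1})z(g)=a(g)z(g)$ for $h\in H$. Since $w_z(y)=a(\sigma(y))\Phi(z)(y)$, the map $z\mapsto w_z$ is $\Phi$ followed by a measure-preserving bijection in each coordinate, so it identifies $(Z,\zeta)$ with $(X^D,\mu^D)$. If $z'(f)=z(g^{-1}f)$, then $w_{z'}(fH)=a(f)z(g^{-1}f)=a(g)\,a(g^{-1}f)z(g^{-1}f)=a(g)\,w_z(g^{-1}fH)$.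
\end{proof}

From now on $\operatorname{CInd}_H^G(a|H)$ means the action \eqref{eq:coords}, and $\zeta=\mu^D$. The formula shows that $\operatorname{CInd}_H^G((a_1\times a_2)|H)$ is the product of $\operatorname{CInd}_H^G(a_1|H)$ and $\operatorname{CInd}_H^G(a_2|H)$.

Recall that $a$ is a \emph{factor} of $b$ if there is a measure-preserving map $\pi:Y\to X$ with $\pi\circ b(g)=a(g)\circ\pi$ for all $g$.

\begin{lemma}\label{lem:basic}
Let $a,b$ be actions of $G$ on $(X,\mu)$ and $(Y,\nu)$.
\begin{itemize}
\item[(i)] Suppose $\|(\phi^F_a)_*\mu-(\psi^F_b)_*\nu\|_1\le\eta$. Then $\bigl|\int h(\phi^F_a)\,d\mu-\int h(\psi^F_b)\,d\nu\bigr|\le\eta\,\|h\|_\infty$ for every bounded $h:\mathbb{N}^F\to\mathbb{R}$. In particular, if $\phi^F_a(x)$ lies almost surely in a set $\mathcal{G}\subset\mathbb{N}^F$, then $\psi^F_b(z)\in\mathcal{G}$ for all $z$ outside a set of measure at most $\eta$.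
\item[(ii)] If $a\prec b$, $a_0$ is a factor of $a$ and $b$ is a factor of $b_1$, then $a_0\prec b_1$.
\end{itemize}
\end{lemma}

\begin{proof}
Part (i) is the duality of $\ell^1$ and $\ell^\infty$; for the last claim let $h$ be the indicator of the complement of $\mathcal{G}$. For (ii), composing an observable with a factor map does not change the distribution of its patterns.
\end{proof}

The two extreme cases of the Question have a positive answer. If $H=G$, then $D$ is a point and $b=a$. If $H=\{e\}$, then $Z=X^G$ with the shift, the hypothesis says that $G$ is amenable, and Theorem~\ref{thm:finite}(a) applies.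

To see why one expects a positive answer in between, rewrite \eqref{eq:coords} as
\begin{equation}\label{eq:coordmap}
(b(g)w)(gy)=a(g)\,w(y).
\end{equation}
Each coordinate map $w\mapsto w(y)$ pushes $\zeta$ to $\mu$, and it fails to be a factor map only because $g$ moves the coordinate $y$. If the coordinate is not moved, there is nothing to correct.

\begin{proposition}\label{prop:fixed}
If every finitely generated subgroup of $G$ fixes a point of $G/H$, then $a\prec\operatorname{CInd}_H^G(a|H)$ for every action $a$ of $G$.
\end{proposition}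

\begin{proof}
Given $F$ and $\phi$, let $y\in D$ be fixed by every $f\in F$ and put $\psi(w)=\phi(w(y))$. By \eqref{eq:coordmap}, $\psi(b(f)w)=\phi(a(f)w(y))$ for $f\in F$, so $\psi_b^F(w)=\phi_a^F(w(y))$ and the two pattern distributions are equal.
\end{proof}

\begin{example}\label{ex:fixed}
Let $G=\bigl(\bigoplus_{\mathbb{N}}F_2\bigr)\rtimes S_{\mathrm{fin}}(\mathbb{N})$, where $S_{\mathrm{fin}}(\mathbb{N})$ is the group of finitely supported permutations. Let $G$ act on $\mathbb{N}$ through $S_{\mathrm{fin}}(\mathbb{N})$ and let $H$ be the stabilizer of $0$, so that $G/H=\mathbb{N}$. Finitely many elements of $G$ move only finitely many points of $\mathbb{N}$, so Proposition~\ref{prop:fixed} applies, and a common fixed point is a F\o lner set with one element. Here $G$ contains $F_2$, so it is non-amenable, and $H$ is co-amenable of infinite index.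
\end{example}

In general one would let the coordinate depend on the point. If $\upsilon:X^D\to D$ satisfies $\upsilon(b(f)w)=f\upsilon(w)$ for most $w$ and all $f\in F$, then $\Theta(w)=w(\upsilon(w))$ satisfies $\Theta(b(f)w)=a(f)\Theta(w)$ for these $w$, by \eqref{eq:coordmap}. Amenability provides such a coordinate if it may be chosen at random and independently of $w$: for $y$ uniform in a F\o lner set, $y$ and $fy$ have almost the same law. In finite index this is exact: $(w,y)\mapsto w(y)$ is a factor map onto $a$ from the product of $b$ with the translation action on $D$ with uniform measure. Since the coordinates of $w$ are independent and non-atomic, one would guess that $b$ can produce this extra random coordinate, or a substitute for it, by itself. The counterexamples show that a spectral gap can make all this randomness unusable.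

\section{Index two}\label{sec:index2}

\subsection*{A four-point model}
The obstruction is visible in a case that the Question excludes, because the space has atoms. Let $G=C=\{e,c\}$ act on the two-point space $\{\pm1\}$ by $c\varepsilon=-\varepsilon$, and let $H=\{e\}$. Formula \eqref{eq:coords} gives the action $c(\varepsilon_1,\varepsilon_2)=(-\varepsilon_2,-\varepsilon_1)$ on $\{\pm1\}^2$:
\[
(1,1)\longleftrightarrow(-1,-1),\qquad (1,-1)\ \text{ is fixed},\qquad (-1,1)\ \text{ is fixed}.
\]
In the original action the sign always changes under $c$, while in the co-induced action no observable changes under $c$ on the two fixed points, a set of measure $\frac12$. So weak containment fails.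

To remove the atoms, multiply by a non-atomic space $Y$. The coordinates in $Y$ can then be used to define an observable that does change under $c$. To prevent this, let a second group $\Gamma$ act on $Y$ and fix the signs. The sign is $\Gamma$-invariant, so an observable that simulates it is almost $\Gamma$-invariant, and we want this to force it to be almost a function of the sign pair. This is the action of Theorem~\ref{thm:index2}.

\subsection*{Koopman representations of Bernoulli actions}
For an action $b$ on $(Z,\zeta)$ let $U_g\xi=\xi\circ b(g^{-1})$ be the Koopman representation on $L^2(Z,\zeta)$. Applying the unitary $U_g$ shows $\|\xi\circ b(g)-\xi\|=\|U_g\xi-\xi\|$. All Koopman representations below permute an orthonormal basis. If $\Lambda$ acts on a countable set $I$, we write $\pi_I$ for the permutation representation $(\pi_I(g)\xi)(i)=\xi(g^{-1}i)$ on $\ell^2(I)$; the regular representation is $\lambda_\Lambda=\pi_\Lambda$. An invariant vector of $\pi_I$ is constant on orbits, so it vanishes on infinite orbits.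

\begin{lemma}\label{lem:bernoulli}
Let $\Lambda$ act freely on a nonempty countable set $I$. The Bernoulli action on $[0,1]^I$ is free. There are an orthonormal basis $(f_j)_{j\in J}$ of $L^2([0,1]^I)$, an action of $\Lambda$ on $J$ with $U_gf_j=f_{gj}$, and a fixed point $0\in J$ with $f_0=1$, such that the stabilizer of every $j\ne0$ is finite. If $\Lambda$ is infinite, the Bernoulli action is ergodic.
\end{lemma}

\begin{proof}
If $g\ne e$, $i\in I$ and $gx=x$, then $x(i)=x(g^{-1}i)$ with $g^{-1}i\ne i$, an event of probability $0$. Let $\varphi_0=1,\varphi_1,\varphi_2,\dots$ be an orthonormal basis of $L^2[0,1]$, let $J$ be the set of finitely supported maps $j:I\to\{0,1,2,\dots\}$, and put $f_j(x)=\prod_i\varphi_{j(i)}(x(i))$. These functions form an orthonormal basis, and $U_gf_j(x)=\prod_i\varphi_{j(i)}(x(gi))=f_{gj}(x)$ with $(gj)(i)=j(g^{-1}i)$. The stabilizer of $j\ne0$ permutes the finite nonempty support of $j$, and it does so freely, so it is finite. If $\Lambda$ is infinite, all orbits in $J\setminus\{0\}$ are infinite, so invariant functions are constant.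
\end{proof}

\subsection*{The co-induced action}
Take the data of Theorem~\ref{thm:index2}. With $x_1=w(H)$ and $x_2=w(cH)$, the action $b$ of \eqref{eq:coords} lives on $X\times X$, the group $\Gamma$ acts diagonally, and $b(c)(x_1,x_2)=(a(c)x_2,a(c)x_1)$. Write $x_i=(y_i,\varepsilon_i)$. Then $\Gamma$ fixes the sign pair $(\varepsilon_1,\varepsilon_2)$, and $c$ acts on it as in the four-point model. The set $P=\{\varepsilon_1=-\varepsilon_2\}$ is invariant, $\zeta(P)=\frac12$, and $b(c)$ does not change the sign pair of a point of $P$.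

Consider first exact equivariance. If $a$ were a factor of $b$, the sign would pull back to $\xi:X\times X\to\{\pm1\}$ with $\xi\circ b(\gamma)=\xi$ for $\gamma\in\Gamma$ and $\xi\circ b(c)=-\xi$. The group $\Gamma$ is ergodic on $Y\times Y=[0,1]^{\Gamma\times\{1,2\}}$ by Lemma~\ref{lem:bernoulli}, so $\xi$ depends only on the sign pair, and then $\xi=\xi\circ b(c)=-\xi$ on $P$, which is absurd. This works with any infinite group in place of $F_2$. For weak containment the identities hold only approximately, and ergodicity is not enough: if $F_2$ is replaced by $\mathbb{Z}$, then $a\prec b$ by Theorem~\ref{thm:finite}(a). What is needed is a spectral gap, which for $F_2$ is Kesten's bound.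

\begin{lemma}\label{lem:kesten}
For $\xi\in\ell^2(F_2)$ and $\lambda=\lambda_{F_2}$ we have $\|\lambda(s)\xi-\xi\|^2+\|\lambda(t)\xi-\xi\|^2\ge\frac12\|\xi\|^2$.
\end{lemma}

\begin{proof}
Let $A=\lambda(s)+\lambda(s^{-1})+\lambda(t)+\lambda(t^{-1})$. Expanding the squares, the left side equals $4\|\xi\|^2-\langle A\xi,\xi\rangle$. Kesten's theorem gives $\|A\|=2\sqrt3$; we only need the upper bound, which is short. The operator $A$ is the adjacency operator of the graph on $F_2$ with edges $\{g,ug\}$, $u\in\{s,t\}$, a $4$-regular tree. Root it at $e$. For an edge from a parent $g$ to a child $g'$ we have $2|\xi(g)||\xi(g')|\le\frac1{\sqrt3}|\xi(g)|^2+\sqrt3\,|\xi(g')|^2$. Sum over the edges. A vertex other than the root has three children and one parent and receives the weight $\frac3{\sqrt3}+\sqrt3=2\sqrt3$; the root receives $\frac4{\sqrt3}\le2\sqrt3$. Hence $\langle A\xi,\xi\rangle\le2\sqrt3\,\|\xi\|^2$, and $4-2\sqrt3>\frac12$.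
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:index2}]
The action on $G/H$ is amenable because $G/H$ is finite. Let $\mathcal{K}\subset L^2(X\times X)$ be the space of functions of the sign pair. Let $(f_j)_{j\in J}$ be the basis of $L^2(Y\times Y)$ from Lemma~\ref{lem:bernoulli}. The products of $f_j$, $j\ne0$, with the normalized indicators of the four sign pairs form an orthonormal basis of $\mathcal{K}^\perp$ which $\Gamma$ permutes. The stabilizers are finite, hence trivial, as $F_2$ is torsion-free. So $\mathcal{K}^\perp$ is a direct sum of copies of $\lambda_\Gamma$, and Lemma~\ref{lem:kesten} gives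
\begin{equation}\label{eq:gapF2}
\|U_s\xi'-\xi'\|^2+\|U_t\xi'-\xi'\|^2\ge\tfrac12\|\xi'\|^2\qquad(\xi'\in\mathcal{K}^\perp).
\end{equation}

Let $\phi(y,\varepsilon)$ be $1$ if $\varepsilon=1$ and $2$ if $\varepsilon=-1$, and let $F=\{e,s,t,c\}$. Suppose that $\psi$ is an observable for $b$ with $\|(\phi_a^F)_*\mu-(\psi_b^F)_*\zeta\|_1\le\eta$. We show $\eta\ge\frac1{34}$. For all $x$ we have $\phi(a(s)x)=\phi(a(t)x)=\phi(x)$ and $\{\phi(x),\phi(a(c)x)\}=\{1,2\}$. By Lemma~\ref{lem:basic}(i) there is a set $B$ with $\zeta(B)\le\eta$ such that, for $w\notin B$,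
\[
\psi(b(s)w)=\psi(b(t)w)=\psi(w),\qquad\{\psi(w),\psi(b(c)w)\}=\{1,2\}.
\]
Let $\xi$ be $1$ where $\psi=1$, $-1$ where $\psi=2$, and $0$ elsewhere. For $u\in\{s,t\}$ the function $\xi\circ b(u)-\xi$ vanishes off $B$ and is bounded by $2$, so $\|U_u\xi-\xi\|^2\le4\eta$. Also $|\xi\circ b(c)-\xi|=2$ off $B$.

Write $\xi=k+\xi'$ with $k\in\mathcal{K}$ and $\xi'\in\mathcal{K}^\perp$. As $k$ is $\Gamma$-invariant, $U_u\xi-\xi=U_u\xi'-\xi'$ for $u\in\{s,t\}$, and \eqref{eq:gapF2} gives $\frac12\|\xi'\|^2\le8\eta$. On $P$ we have $k\circ b(c)=k$. Therefore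
\[
4\left(\tfrac12-\eta\right)\le\int_P|\xi\circ b(c)-\xi|^2\,d\zeta=\int_P|\xi'\circ b(c)-\xi'|^2\,d\zeta\le\bigl(2\|\xi'\|\bigr)^2\le64\eta ,
\]
that is, $\eta\ge\frac1{34}$. So no $\psi$ exists for $\epsilon<\frac1{34}$, and $a\not\prec b$.
\end{proof}

\section{Non-amenable groups, finite index}\label{sec:finite}

Two features of the example must be replaced for general $H<G$: Kesten's bound, and the signs.

\subsection*{Spectral gap}
We use the Hulanicki--Reiter theorem: a countable group $\Lambda$ is amenable if and only if for every finite $S\subset\Lambda$ and $\delta>0$ there is a unit vector $\eta\in\ell^2(\Lambda)$ with $\|\lambda_\Lambda(s)\eta-\eta\|<\delta$ for all $s\in S$. We also use that finite groups and abelian groups are amenable, that subgroups of amenable groups are amenable, that a group with an amenable subgroup of finite index is amenable, and that $F_2$ is not amenable. The bases below are not permuted freely, so we need the gap for actions with amenable stabilizers, with constants that do not depend on the action.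

\begin{lemma}\label{lem:gap}
Let $\Lambda$ be a non-amenable group. There are a finite set $S\subset\Lambda$ and $\kappa>0$ such that, for every action of $\Lambda$ on a countable set $I$ with amenable stabilizers,
\[
\sum_{s\in S}\|\pi_I(s)\xi-\xi\|^2\ge\kappa\|\xi\|^2\qquad(\xi\in\ell^2(I)).
\]
\end{lemma}

\begin{proof}
By the Hulanicki--Reiter theorem there are $S$ and $\delta_0>0$ such that every unit vector of $\ell^2(\Lambda)$ is moved by at least $\delta_0$ by some $s\in S$. So the inequality holds for $\lambda=\lambda_\Lambda$ with $\kappa=\delta_0^2$. For general $I$, both sides are additive over the orbits and continuous in $\xi$, so we may assume that $I=\Lambda/M$ with $M$ amenable and that $\xi$ has finite support. We lift $\xi$ to $\Lambda$ using an almost invariant vector of $M$. Choose representatives $\sigma(i)\in i$; every element of $\Lambda$ is uniquely $\sigma(i)m$ with $i\in I$, $m\in M$, and $s^{-1}\sigma(i)=\sigma(s^{-1}i)\,c(s,i)$ with $c(s,i)\in M$. Given $\delta>0$, let $\eta\in\ell^2(M)$ be a unit vector with $\|\eta(c(s,i)\,\cdot\,)-\eta\|\le\delta$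 for the finitely many pairs $(s,i)\in S\times I$ with $\xi(s^{-1}i)\ne0$. The map $T:\ell^2(I)\to\ell^2(\Lambda)$, $(T\vartheta)(\sigma(i)m)=\vartheta(i)\eta(m)$, is a linear isometry, and
\[
\bigl(\lambda(s)T\xi-T\pi_I(s)\xi\bigr)(\sigma(i)m)=\xi(s^{-1}i)\bigl(\eta(c(s,i)m)-\eta(m)\bigr).
\]
Hence $\|\lambda(s)T\xi-T\pi_I(s)\xi\|\le\delta\|\xi\|$, and
\[
\kappa\|\xi\|^2\le\sum_{s\in S}\|\lambda(s)T\xi-T\xi\|^2\le\sum_{s\in S}\bigl(\|\pi_I(s)\xi-\xi\|+\delta\|\xi\|\bigr)^2 .
\]
Let $\delta\to0$.
\end{proof}

\subsection*{The fixed point}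
In Theorem~\ref{thm:index2}, identify the sign $1$ with $H$ and $-1$ with $cH$. Then $\{\pm1\}$ is $D=G/H$ itself, a sign pair is a map $D\to D$, and the fixed pair $(1,-1)$ is the identity map. This makes sense for any $H$ of finite index: by \eqref{eq:coords}, $G$ acts on $D^D$ by $(gv)(y)=g\,v(g^{-1}y)$ and fixes $\mathrm{id}_D$, while it fixes no point of $D$ if $H\ne G$. The role of $\Gamma$ is played by the kernel of the action on $D$.

\begin{proof}[Proof of Theorem~\ref{thm:finite}(b)]
Let $n=[G:H]$, let $D=G/H$ carry the uniform measure, let $Y=[0,1]^G$ carry the Bernoulli action, and let $a$ be the diagonal action on $X=Y\times D$. Let $N=\bigcap_g gHg^{-1}$ be the kernel of the action of $G$ on the finite set $D$. It has finite index, so it is non-amenable, and in particular infinite. By Lemma~\ref{lem:bernoulli}, $a$ is free and $N$ is ergodic on $Y$. So an $a$-invariant function depends only on $d\in D$, and is constant because $G$ is transitive on $D$. Thus $a$ is ergodic.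

The action $b=\operatorname{CInd}_H^G(a|H)$ lives on $X^D=Y^D\times D^D$; write $w=(u,v)$. By \eqref{eq:coords}, $N$ fixes $v$ and acts on $Y^D=[0,1]^{G\times D}$ as the Bernoulli action for the free action $g(g',y)=(gg',y)$ on the index set. Let $\mathcal{K}$ be the space of functions of $v$. As in Section~\ref{sec:index2}, $\mathcal{K}^\perp$ has an orthonormal basis indexed by $(J\setminus\{0\})\times D^D$ and permuted by $N$, now with finite stabilizers. Lemma~\ref{lem:gap} gives a finite $S\subset N$ and $\kappa>0$ with $\sum_{s\in S}\|U_s\xi'-\xi'\|^2\ge\kappa\|\xi'\|^2$ for $\xi'\in\mathcal{K}^\perp$. Summing over coordinates, the same holds for $\mathbb{R}^D$-valued functions with coordinates in $\mathcal{K}^\perp$. The set $P=\{v=\mathrm{id}_D\}$ is $G$-invariant and $\zeta(P)=n^{-n}$.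

A single element of $G$ may fix some points of $D$, so for each $d\in D$ choose $g_d\in G$ with $g_dd\ne d$; this uses $n>1$. Let $F=\{e\}\cup S\cup\{g_d:d\in D\}$, identify $D$ with a subset of $\mathbb{N}$, and let $\phi(y,d)=d$. Suppose $\|(\phi_a^F)_*\mu-(\psi_b^F)_*\zeta\|_1\le\eta$. Since $\phi(a(g)x)=g\phi(x)$, Lemma~\ref{lem:basic}(i) gives a set $B$ with $\zeta(B)\le\eta$ such that $\psi(w)\in D$ and $\psi(b(f)w)=f\psi(w)$ for $w\notin B$ and $f\in F$. For $f=s\in S$ this reads $\psi(b(s)w)=\psi(w)$.

Let $(\delta_d)_{d\in D}$ be the standard basis of $\mathbb{R}^D$, and put $\xi(w)=\delta_{\psi(w)}$ if $\psi(w)\in D$ and $\xi(w)=0$ otherwise. For $s\in S$, $|\xi\circ b(s)-\xi|^2$ is at most $2$ and vanishes off $B$, so $\sum_{s\in S}\|U_s\xi-\xi\|^2\le2|S|\eta$. Write $\xi=k+\xi'$, where $k$ is a function of $v$ and $\xi'$ has coordinates in $\mathcal{K}^\perp$. As $k$ is $N$-invariant, the gap gives $\|\xi'\|^2\le2|S|\eta/\kappa$.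

On $P$ the function $k$ is a constant vector $k_0$, so $\psi$ is almost constant on $P$. Indeed, $|\delta_d-\delta_{d'}|=\sqrt2$ for $d\ne d'$, so by the triangle inequality at most one $d$ satisfies $|\delta_d-k_0|^2<\frac12$. Choose $d_0\in D$ with $|\delta_d-k_0|^2\ge\frac12$ for all $d\ne d_0$, and let $E=\{w\in P:\psi(w)\ne d_0\}$. On $E\setminus B$ we have $|\xi'|^2=|\delta_{\psi(w)}-k_0|^2\ge\frac12$, so
\[
\zeta(E)\le\eta+2\|\xi'\|^2\le\eta+4|S|\eta/\kappa .
\]
Put $g=g_{d_0}$. If $w\in P\setminus B$ and $\psi(w)=d_0$, then $b(g)w\in P$ and $\psi(b(g)w)=gd_0\ne d_0$. So $P\setminus B\subset E\cup b(g)^{-1}E$, and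
\[
n^{-n}=\zeta(P)\le\eta+2\bigl(\eta+4|S|\eta/\kappa\bigr).
\]
This fails for small $\eta$, so $a\not\prec b$.
\end{proof}

\section{Amenable groups}\label{sec:amenable}

Let $G$ be amenable, $H<G$, $D=G/H$, let $a$ be an action on $(X,\mu)$, and let $b$ be the action \eqref{eq:coords} on $(Z,\zeta)=(X^D,\mu^D)$. We prove $a\prec b$. Together with Theorem~\ref{thm:finite}(b) and the case $H=G$, where $b=a$, this completes the proof of Theorem~\ref{thm:finite}.

Amenability enters through one fact, the hyperfiniteness theorem of Ornstein--Weiss and Connes--Feldman--Weiss: for a measure-preserving action of a countable amenable group on a standard probability space, free or not, there are, after discarding an invariant null set, Borel equivalence relations $R_1\subset R_2\subset\cdots$ with finite classes whose union is the orbit equivalence relation.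

The plan is to cut the orbits of $b$ into finite pieces, to attach to a base point $\rho$ of each piece a random point $x\in X$, and to color the point $b(g)\rho$ of the piece by $\phi(a(g)x)$. Away from the boundaries of the pieces this reproduces the patterns of $a$. There are two difficulties. First, the coloring is consistent only if the stabilizer of $\rho$ fixes $x$. This is a real constraint: the trivial action of $G$ is hyperfinite, but all its observables are invariant, so it weakly contains no action in which some $a(g)$ moves a set of positive measure. Hence the law of $x$ must depend on the stabilizer of $\rho$, and these laws must still average to $\mu$. Second, the randomness has to be removed.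

\subsection*{Step 1: stabilizers}
The set $\operatorname{Sub}(G)$ of subgroups of $G$ is closed in $\{0,1\}^G$, hence a standard Borel space, and $\Sigma:Z\to\operatorname{Sub}(G)$, $\Sigma(w)=\{g:b(g)w=w\}$, is Borel with $\Sigma(b(g)w)=g\Sigma(w)g^{-1}$. Let $\nu=\Sigma_*\zeta$; it is invariant under conjugation. Write $\operatorname{Stab}_a(x)=\{g:a(g)x=x\}$.

\begin{lemma}\label{lem:stab}
There are a Borel family $(\mu_L)_{L\in\operatorname{Sub}(G)}$ of probability measures on $X$ with $\int\mu_L\,d\nu(L)=\mu$ and a conjugation-invariant $\nu$-conull Borel set $\mathcal{L}\subset\operatorname{Sub}(G)$ such that, for $L\in\mathcal{L}$,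
\begin{equation}\label{eq:muL}
\mu_{gLg^{-1}}=a(g)_*\mu_L\quad(g\in G),\qquad\mu_L\{x:L\subset\operatorname{Stab}_a(x)\}=1 .
\end{equation}
\end{lemma}

\begin{proof}
The natural candidate for $\mu_L$ is the conditional law of a coordinate $w(y)$ given $\Sigma(w)=L$. Since $g$ moves $y$, equivariance requires that this law not depend on $y$, and for this we compute $\Sigma$. Let $N$ be the kernel of the action of $G$ on $D$. We claim that almost surely
\begin{equation}\label{eq:stab}
\Sigma(w)=N\cap\bigcap_{y\in D}\operatorname{Stab}_a(w(y)).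
\end{equation}
For $g\in N$, \eqref{eq:coords} says that $g\in\Sigma(w)$ if and only if $a(g)w(y)=w(y)$ for all $y$. For $g\notin N$ pick $y$ with $g^{-1}y\ne y$. If $g\in\Sigma(w)$, then $w(y)=a(g)w(g^{-1}y)$, which has probability $0$ because $w(y)$ and $w(g^{-1}y)$ are independent and $\mu$ is non-atomic. As $G$ is countable, \eqref{eq:stab} follows.

Let $\omega_y$ be the law of $(w(y),\Sigma(w))$ on $X\times\operatorname{Sub}(G)$. Exchanging two coordinates $y,y'$ of $w$ preserves $\zeta$ and the right side of \eqref{eq:stab}, so $\omega_y=\omega_{y'}=:\omega$. Let $G$ act by $g\cdot(x,L)=(a(g)x,gLg^{-1})$. By \eqref{eq:coordmap},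
\[
g\cdot(w(y),\Sigma(w))=\bigl((b(g)w)(gy),\Sigma(b(g)w)\bigr),
\]
and $b(g)w$ has law $\zeta$, so $g_*\omega=g_*\omega_y=\omega_{gy}=\omega$.

The marginals of $\omega$ are $\mu$ and $\nu$. By the disintegration theorem, $\omega=\int\mu_L\times\delta_L\,d\nu(L)$ for a Borel family $(\mu_L)$ of probability measures, unique up to $\nu$-null sets. The first marginal gives $\int\mu_L\,d\nu=\mu$. By invariance of $\nu$,
\[
\omega=g_*\omega=\int a(g)_*\mu_L\times\delta_{gLg^{-1}}\,d\nu(L)=\int a(g)_*\mu_{g^{-1}Lg}\times\delta_L\,d\nu(L),
\]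
so uniqueness gives the first identity in \eqref{eq:muL} for each $g$ and almost every $L$. By \eqref{eq:stab}, $L\subset\operatorname{Stab}_a(x)$ for $\omega$-almost every $(x,L)$, which gives the second for almost every $L$. The set of $L$ for which all these countably many identities hold is conull; let $\mathcal{L}$ be the intersection of its conjugates.
\end{proof}

If $a$ is free, then $\Sigma(w)=\{e\}$ almost surely and $\mu_{\{e\}}=\mu$, and Step 1 is not needed. The four-point model shows that non-atomicity of $\mu$ cannot be dropped: there \eqref{eq:stab} fails, and so does the conclusion, although $G$ is finite.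

\subsection*{Step 2: a random, almost equivariant map}
Discard an invariant null set so that $\Sigma(w)\in\mathcal{L}$ for all $w\in Z$ and the relations $R_n$ are defined on $Z$. Fix a finite $F\subset G$, an observable $\phi$ for $a$, and $\epsilon>0$. The sets $\{w:b(f)w\,R_n\,w\text{ for all }f\in F\}$ increase to $Z$. Fix $R=R_n$ such that this set, which we call $Z_1$, has measure at least $1-\epsilon$. We need three Borel maps.
\begin{itemize}
\item $r:Z\to Z$, where $r(w)$ is the least element of the finite $R$-class of $w$ for a fixed Borel linear order on $Z$. Put $T=r(Z)=\{w:r(w)=w\}$.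
\item $\gamma:Z\to G$, where $\gamma(w)$ is the first $g$, in a fixed enumeration of $G$, with $b(g)r(w)=w$.
\item $\tau:\operatorname{Sub}(G)\times[0,1]\to X$ such that $\tau(L,t)$ has law $\mu_L$ for $t$ uniform. Identify $X$ with $[0,1]$ as a Borel space and put $\tau(L,t)=\min\{x:\mu_L[0,x]\ge t\}$; then $\tau(L,t)\le x$ if and only if $t\le\mu_L[0,x]$.
\end{itemize}
Let $\mathrm{Leb}$ be Lebesgue measure on $[0,1]$, and define $\Theta:Z\times[0,1]\to X$ by
\[
\Theta(w,t)=a(\gamma(w))\,\tau\bigl(\Sigma(r(w)),t\bigr).
\]
We claim:
\begin{itemize}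
\item[(A)] $\Theta_*(\zeta\times\mathrm{Leb})=\mu$;
\item[(B)] for $w\in Z_1$ and $f\in F$, $r(b(f)w)=r(w)$, and $\Theta(b(f)w,t)=a(f)\Theta(w,t)$ for almost every $t$.
\end{itemize}
For (A), $\Sigma(w)=\gamma(w)\Sigma(r(w))\gamma(w)^{-1}$, so by \eqref{eq:muL} the law of $\Theta(w,\cdot)$ is $a(\gamma(w))_*\mu_{\Sigma(r(w))}=\mu_{\Sigma(w)}$, and $\int\mu_{\Sigma(w)}\,d\zeta(w)=\int\mu_L\,d\nu(L)=\mu$. For (B), $b(f)w$ and $w$ lie in the same $R$-class, so they have the same base point $\rho=r(w)$. Both $\gamma(b(f)w)$ and $f\gamma(w)$ send $\rho$ to $b(f)w$, so $\gamma(b(f)w)=f\gamma(w)\ell$ with $\ell\in\Sigma(\rho)$. By \eqref{eq:muL}, $a(\ell)$ fixes $\tau(\Sigma(\rho),t)$ for almost every $t$, and (B) follows.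

\subsection*{Step 3: derandomization}
An observable for $b$ may not depend on $t$. By (B), $t$ must be the same along an $R$-class, so we let $t$ be a function of the base point. For Borel $u:T\to[0,1]$ put $\psi_u(w)=\phi\bigl(\Theta(w,u(r(w)))\bigr)$. For a pattern $p\in\mathbb{N}^F$ let $q_p=(\phi_a^F)_*\mu(\{p\})$, let
\[
E_p=\bigl\{(w,t)\in Z_1\times[0,1]:\ \phi(\Theta(b(f)w,t))=p(f)\text{ for all }f\in F\bigr\},
\]
and let $m_p(u)=\zeta\{w\in Z_1:(\psi_u)^F_b(w)=p\}$. Since $r(b(f)w)=r(w)$ on $Z_1$,
\[
m_p(u)=\zeta\{w:(w,u(r(w)))\in E_p\}.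
\]
By (B) and Fubini's theorem, $E_p$ agrees up to a null set with $\{(w,t):w\in Z_1,\ \phi_a^F(\Theta(w,t))=p\}$. So by (A) the numbers $\bar m_p=(\zeta\times\mathrm{Leb})(E_p)$ satisfy
\begin{equation}\label{eq:mean}
\bar m_p\le q_p,\qquad\sum_p(q_p-\bar m_p)=1-\zeta(Z_1)\le\epsilon .
\end{equation}

We choose $u$ at random, constant on small pieces of $T$, so that a law of large numbers applies. The measure $\zeta$ is non-atomic, since its marginal $\mu$ is, and $r$ is finite-to-one, so $r_*\zeta$ is non-atomic. Partition $T$ into Borel sets $T_1,\dots,T_M$ of $r_*\zeta$-measure $1/M$, and let $u=t_i$ on $T_i$, with $t_1,\dots,t_M$ independent and uniform in $[0,1]$. Then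
\[
m_p(u)=\sum_{i=1}^M\zeta\{w\in r^{-1}(T_i):(w,t_i)\in E_p\}
\]
is a sum of $M$ independent variables with values in $[0,1/M]$. Its variance is at most $M\cdot M^{-2}=1/M$, and its mean is $\bar m_p$ by Fubini's theorem. Let $\mathcal{P}\subset\mathbb{N}^F$ be finite and nonempty with $\sum_{p\notin\mathcal{P}}q_p<\epsilon$. By Chebyshev's inequality, the probability that $|m_p(u)-\bar m_p|>\epsilon/|\mathcal{P}|$ for some $p\in\mathcal{P}$ is at most $|\mathcal{P}|^3/(M\epsilon^2)$, which is less than $1$ for large $M$. Fix $u$ for which this does not happen, and let $q'=((\psi_u)^F_b)_*\zeta$. Then $q'_p\ge m_p(u)$, so by \eqref{eq:mean}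
\[
\sum_p(q_p-q'_p)^+\le\sum_{p\notin\mathcal{P}}q_p+\sum_{p\in\mathcal{P}}(q_p-\bar m_p)+\sum_{p\in\mathcal{P}}|\bar m_p-m_p(u)|\le3\epsilon .
\]
Since $q$ and $q'$ are probability vectors, $\|q-q'\|_1=2\sum_p(q_p-q'_p)^+\le6\epsilon$. As $\epsilon$ is arbitrary, $a\prec b$, and Theorem~\ref{thm:finite}(a) is proved.

\section{The subgroup $SL_3(\mathbb{Z})$ of $SL_3(\mathbb{Z})\times Q$}\label{sec:sl3}

The argument of Section~\ref{sec:finite} rests on the set $\{v=\mathrm{id}_D\}$ of measure $n^{-n}$, which is not available in infinite index. We replace it by rigidity of the action of $H$. For $X=\mathbb{T}^3/\{\pm1\}$ we show that anything in $X^Q$ that simulates $a|H$ must, in a weak sense, read a single coordinate $w(y_0)$. Since $Q$ acts trivially in $a$ and moves every coordinate in $b$, this is incompatible with simulating $a$.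

\subsection*{Reduction to one statement}
Keep the notation of Theorem~\ref{thm:sl3}, with $\mathbb{T}=\mathbb{R}/\mathbb{Z}$, and identify $G/H$ with $Q$. By \eqref{eq:coords}, $b=\operatorname{CInd}_H^G(a|H)$ acts on $X^Q$ by $(b(\gamma,q)w)(y)=\gamma\,w(q^{-1}y)$. Let $b_{\mathsf{s}}=\operatorname{CInd}_H^G(\mathsf{s}|H)$, acting on $W=([0,1]^G)^Q$. Then $\operatorname{CInd}_H^G(a'|H)=b\times b_{\mathsf{s}}$.

\begin{proposition}\label{prop:sl3}
$a\not\prec b\times b_{\mathsf{s}}$.
\end{proposition}

\begin{proof}[Proof of Theorem~\ref{thm:sl3} from Proposition~\ref{prop:sl3}]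
Since $b$ is a factor of $b\times b_{\mathsf{s}}$ and $a$ is a factor of $a'$, each of $a\prec b$ and $a'\prec b\times b_{\mathsf{s}}$ would give $a\prec b\times b_{\mathsf{s}}$ by Lemma~\ref{lem:basic}(ii). The action $a'$ is free because $\mathsf{s}$ is free. For ergodicity, note that $a'$ is a factor of the action on $\mathbb{T}^3\times[0,1]^G$, whose Koopman representation permutes the products of the characters $x\mapsto\exp(2\pi i\,m\cdot x)$, $m\in\mathbb{Z}^3$, with the functions $f_j$ of Lemma~\ref{lem:bernoulli}; the element $(\gamma,q)$ sends $m$ to $(\gamma^T)^{-1}m$. The orbit of $(m,j)$ is infinite if $j\ne0$, because $G$ is infinite and the stabilizer is finite. It is infinite if $m\ne0$, because elementary matrices add arbitrary multiples of a nonzero coordinate of $m$ to another coordinate. So invariant functions are constant.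
\end{proof}

\subsection*{Cosines and their stabilizers}
For $m\in\mathbb{Z}^3$ the function $c_m([x])=\cos(2\pi\,m\cdot x)$ is well defined on $X$, and $c_m\circ a(\gamma,q)=c_{\gamma^Tm}$. We use four of them, indexed by $\mathcal{M}=\{\mathbf{e}_1,\mathbf{e}_2,\mathbf{e}_1+\mathbf{e}_2,\mathbf{e}_1-\mathbf{e}_2\}$, which are tied by the product formula
\begin{equation}\label{eq:product}
2c_{\mathbf{e}_1}c_{\mathbf{e}_2}=c_{\mathbf{e}_1+\mathbf{e}_2}+c_{\mathbf{e}_1-\mathbf{e}_2}.
\end{equation}
Each $m\in\mathcal{M}$ is primitive, that is, $\mathbb{Q}m\cap\mathbb{Z}^3=\mathbb{Z}m$. The function $c_m$ is invariant under the group $\Lambda_m=\{\gamma\in\Gamma:\gamma^Tm=m\}$. Each $m\in\mathcal{M}$ is $\delta\mathbf{e}_1$ for some $\delta\in\Gamma$ (a cyclic permutation matrix or an elementary matrix), so $\Lambda_m$ is conjugate to $\Lambda_{\mathbf{e}_1}\cong SL_2(\mathbb{Z})\ltimes\mathbb{Z}^2$. This group contains the block copy of $SL_2(\mathbb{Z})$, which contains $F_2$, so $\Lambda_m$ is non-amenable. This is why we work in dimension three: in $SL_2(\mathbb{Z})$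 the stabilizer of $\mathbf{e}_1$ is infinite cyclic and gives no gap.

\subsection*{Fourier model and gap}
To use characters, lift to $\widetilde{Z}=(\mathbb{T}^3)^Q\times W$ with the product of Haar measure and the measure on $W$, and with the action $\tilde b(\gamma,q)(x,\omega)=(x',b_{\mathsf{s}}(\gamma,q)\omega)$, where $x'(y)=\gamma\,x(q^{-1}y)$. The quotient map $\widetilde{Z}\to X^Q\times W$ is a factor map. Functions pulled back along it are invariant under the \emph{flips} $\rho_y$, $y\in Q$, where $\rho_y$ replaces $x(y)$ by $-x(y)$ and leaves all other coordinates unchanged.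

Let $\mathbb{Z}^{(Q)}$ and $V$ be the groups of finitely supported maps from $Q$ to $\mathbb{Z}$ and to $\mathbb{Z}^3$. The characters $\chi_v(x)=\exp\bigl(2\pi i\sum_yv(y)\cdot x(y)\bigr)$, $v\in V$, form an orthonormal basis of $L^2((\mathbb{T}^3)^Q)$. For $k\in\mathbb{Z}^{(Q)}$ and $m\in\mathbb{Z}^3$ let $k\otimes m\in V$ be the map $y\mapsto k(y)m$, and let $V_m=\{k\otimes m:k\in\mathbb{Z}^{(Q)}\}$. As an action of $\Gamma$, $W=[0,1]^{G\times Q}$ is the Bernoulli action for the free action $\gamma(g,y)=(\gamma g,y)$ on the index set; let $(f_j)_{j\in J}$ be the basis from Lemma~\ref{lem:bernoulli}. The functions $\chi_v\otimes f_j$ form an orthonormal basis of $L^2(\widetilde{Z})$, and $U_\gamma(\chi_v\otimes f_j)=\chi_{(\gamma^T)^{-1}v}\otimes f_{\gamma j}$, where matrices act on $V$ coordinatewise. Let $\mathcal{H}_m$ be the closed span of the functions $\chi_v\otimes1$, $v\in V_m$; we write $\chi_v$ for $\chi_v\otimes 1$.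

\begin{lemma}\label{lem:Hm}
Let $m\in\mathcal{M}$.
\begin{itemize}
\item[(i)] The group $\Lambda_m$ fixes every vector of $\mathcal{H}_m$, and there are a finite $S_m\subset\Lambda_m$ and $\kappa_m>0$ with $\sum_{s\in S_m}\|U_s\xi-\xi\|^2\ge\kappa_m\|\xi\|^2$ for all $\xi\in\mathcal{H}_m^\perp$.
\item[(ii)] The orthogonal projection onto $\mathcal{H}_m$ is the conditional expectation given the variables $m\cdot x(y)\in\mathbb{T}$, $y\in Q$. It commutes with composition by $\rho_y$ for $y\in Q$ and by $\tilde b(q)$ for $q\in Q$.
\end{itemize}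
\end{lemma}

\begin{proof}
(i) If $\gamma^Tm=m$, then $\gamma^T$ fixes every $k\otimes m$. So $\Lambda_m$ permutes the basis of $\mathcal{H}_m^\perp$ indexed by $I=(V\times J)\setminus(V_m\times\{0\})$, and by Lemma~\ref{lem:gap} it suffices to show that the stabilizer in $\Lambda_m$ of each $(v,j)\in I$ is amenable. If $j\ne0$, it is finite. If $j=0$, then $v(y)\notin\mathbb{Z}m$ for some $y$, and $m,v(y)$ are linearly independent since $m$ is primitive. Complete them to a basis $m,v(y),m'$ of $\mathbb{Q}^3$. For $\gamma$ in the stabilizer, $\gamma^T$ fixes $m$ and $v(y)$ and has determinant $1$, so $\gamma^Tm'=m'+\alpha m+\beta v(y)$ with $\alpha,\beta\in\mathbb{Q}$. The map $\gamma\mapsto(\alpha,\beta)$ is an injective homomorphism to $\mathbb{Q}^2$, so the stabilizer is abelian.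

(ii) The map $x\mapsto(m\cdot x(y))_{y\in Q}$ is a continuous surjective homomorphism $(\mathbb{T}^3)^Q\to\mathbb{T}^Q$, so it pushes Haar measure to Haar measure, and it pulls the character of $\mathbb{T}^Q$ with frequency $k$ back to $\chi_{k\otimes m}$. Hence $\mathcal{H}_m$ is the space of square-integrable functions of these variables. Composition with $\rho_y$ or $\tilde b(q)$ is a unitary operator that permutes the functions $\chi_{k\otimes m}$:
\begin{equation}\label{eq:perm}
\chi_{k\otimes m}\circ\rho_y=\chi_{k'\otimes m},\qquad\chi_{k\otimes m}\circ\tilde b(q)=\chi_{k''\otimes m},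
\end{equation}
where $k'$ is $k$ with the sign of $k(y)$ changed and $k''(y')=k(qy')$ for $y'\in Q$. So it maps $\mathcal{H}_m$ onto itself and commutes with the projection.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:sl3}]
Suppose $a\prec b\times b_{\mathsf{s}}$. Fix $q_0\in Q\setminus\{e\}$ and let $F=\{e,q_0\}\cup\bigcup_{m\in\mathcal{M}}S_m$.

\emph{Transferring the cosines.} For $n\ge1$ round each $c_m$ toward $0$ to a multiple $c_m^{(n)}$ of $1/n$. The vector $(c_m^{(n)})_{m\in\mathcal{M}}$ takes finitely many values, so it equals $\iota_n\circ\phi_n$ for an observable $\phi_n$ and a map $\iota_n:\mathbb{N}\to[-1,1]^{\mathcal{M}}$. Let $\psi_n$ be an observable for $b\times b_{\mathsf{s}}$ that matches $\phi_n$ on $F$ with error $1/n$, and let $(C_m)_{m\in\mathcal{M}}$ be the pullback of $\iota_n\circ\psi_n$ to $\widetilde{Z}$. The functions $C_m:\widetilde{Z}\to[-1,1]$ are invariant under all flips. They and all objects below depend on $n$, and $o(1)$ refers to $n\to\infty$. For a polynomial $h$ in variables indexed by $\mathcal{M}\times F$,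
\[
\int h\bigl((C_m\circ\tilde b(f))_{m,f}\bigr)=\int h\bigl((c_m\circ a(f))_{m,f}\bigr)+o(1),
\]
by Lemma~\ref{lem:basic}(i), the bound $|c_m-c_m^{(n)}|\le1/n$, and uniform continuity of $h$ on the cube. Apply this to the squares of the expressions in (C1)--(C3) below, which vanish for the $c_m$, and to the moments $\int c_m=0$, $\int c_m^2=\frac12$. For $m\in\mathcal{M}$ we obtain, in $L^2(\widetilde{Z})$:
\begin{itemize}
\item[(C1)] $\|C_m\circ\tilde b(s)-C_m\|=o(1)$ for $s\in S_m$;
\item[(C2)] $\|2C_{\mathbf{e}_1}C_{\mathbf{e}_2}-C_{\mathbf{e}_1+\mathbf{e}_2}-C_{\mathbf{e}_1-\mathbf{e}_2}\|=o(1)$;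
\item[(C3)] $\|C_m\circ\tilde b(q_0)-C_m\|=o(1)$;
\item[(C4)] $\int C_m=o(1)$ and $\|C_m\|^2=\frac12+o(1)$.
\end{itemize}

\emph{The gap confines the frequencies.} Let $A_m$ be the projection of $C_m$ to $\mathcal{H}_m$. By Lemma~\ref{lem:Hm}(i), applied to $\xi=C_m-A_m$, for which $U_s\xi-\xi=U_sC_m-C_m$, and by (C1), we get $\|C_m-A_m\|=o(1)$. By Lemma~\ref{lem:Hm}(ii), $|A_m|\le1$, so
\[
\|C_{\mathbf{e}_1}C_{\mathbf{e}_2}-A_{\mathbf{e}_1}A_{\mathbf{e}_2}\|\le\|C_{\mathbf{e}_1}(C_{\mathbf{e}_2}-A_{\mathbf{e}_2})\|+\|(C_{\mathbf{e}_1}-A_{\mathbf{e}_1})A_{\mathbf{e}_2}\|=o(1),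
\]
and (C2) yields
\begin{equation}\label{eq:Aproduct}
\|2A_{\mathbf{e}_1}A_{\mathbf{e}_2}-A_{\mathbf{e}_1+\mathbf{e}_2}-A_{\mathbf{e}_1-\mathbf{e}_2}\|=o(1).
\end{equation}

\emph{The product formula selects one frequency up to sign.} Write
\[
A_{\mathbf{e}_1}=\sum_k\alpha_k\chi_{k\otimes\mathbf{e}_1},\qquad A_{\mathbf{e}_2}=\sum_l\beta_l\chi_{l\otimes\mathbf{e}_2},\qquad p_k=|\alpha_k|^2,\qquad r_l=|\beta_l|^2,
\]
with $k,l\in\mathbb{Z}^{(Q)}$. By (C4), $p:=\sum_kp_k=\frac12+o(1)$ and $r:=\sum_lr_l=\frac12+o(1)$. The function $A_{\mathbf{e}_1}$ depends only on the first coordinates of the points $x(y)$ and $A_{\mathbf{e}_2}$ only on the second ones. These are independent, so the product has the expansion $A_{\mathbf{e}_1}A_{\mathbf{e}_2}=\sum_{k,l}\alpha_k\beta_l\,\chi_{k\otimes\mathbf{e}_1+l\otimes\mathbf{e}_2}$ in $L^2$, with distinct frequencies for distinct pairs $(k,l)$. The frequencies of $A_{\mathbf{e}_1\pm\mathbf{e}_2}$ are those with $l=\pm k$. Projecting \eqref{eq:Aproduct} onto the frequencies with $l\notin\{k,-k\}$ gives $4\sum_{l\notin\{k,-k\}}p_kr_l=o(1)$.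 For a class $\theta=\{k,-k\}$ put $p_\theta=\sum_{k'\in\theta}p_{k'}$ and $r_\theta=\sum_{k'\in\theta}r_{k'}$. Then
\[
r\,\max_\theta p_\theta\ \ge\ \sum_\theta p_\theta r_\theta=\sum_{l\in\{k,-k\}}p_kr_l=pr-o(1),
\]
where the maximum exists because $\sum_\theta p_\theta=p<\infty$. As $r\to\frac12$, there is a class $\theta=\{k,-k\}$ with
\begin{equation}\label{eq:heavy}
p_\theta\ge p-o(1)=\tfrac12-o(1),\qquad\text{hence}\qquad p_{\theta'}\le p-p_\theta=o(1)\ \text{ uniformly in }\theta'\ne\theta .
\end{equation}

\emph{The flips select one coordinate.} First, $k\ne0$ for large $n$, since $p_0=|\int A_{\mathbf{e}_1}|^2=|\int C_{\mathbf{e}_1}|^2=o(1)$ by (C4). Next, $A_{\mathbf{e}_1}$ is invariant under the flips by Lemma~\ref{lem:Hm}(ii), so by \eqref{eq:perm} the coefficients $\alpha$ are unchanged when the sign of one coordinate of the index is changed. Suppose $k(y_1)\ne0\ne k(y_2)$ with $y_1\ne y_2$, and let $k'$ be $k$ with the sign of $k(y_1)$ changed. Then $k'\ne k$ at $y_1$ and $k'\ne-k$ at $y_2$, so $\theta'=\{k',-k'\}\ne\theta$, while $p_{\theta'}=p_\theta$.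 This contradicts \eqref{eq:heavy} for large $n$. Hence $k$ is supported at a single point $y_0\in Q$.

\emph{The group $Q$ moves the coordinate.} Write $A=A_{\mathbf{e}_1}$. By Lemma~\ref{lem:Hm}(ii), $A\circ\tilde b(q_0)-A$ is the projection of $C_{\mathbf{e}_1}\circ\tilde b(q_0)-C_{\mathbf{e}_1}$, so its norm is $o(1)$ by (C3). By \eqref{eq:perm}, composition with $\tilde b(q_0)$ carries the class $\theta$ to the class $\theta''$ of $k''=k(q_0\,\cdot\,)$, which is supported at $q_0^{-1}y_0\ne y_0$, so $\theta''\ne\theta$. Projecting onto the two frequencies $\pm k''\otimes\mathbf{e}_1$ and using \eqref{eq:heavy},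
\[
\|A\circ\tilde b(q_0)-A\|\ge\sqrt{p_\theta}-\sqrt{p_{\theta''}}\ge\tfrac1{\sqrt2}-o(1).
\]
This is a contradiction.
\end{proof}

\begin{remark}
Both the product formula and the quotient by $\pm1$ are needed. If $Q$ is amenable and $A\subset Q$ is a F\o lner set, the functions $C_m=|A|^{-1/2}\sum_{y\in A}\cos(2\pi\,m\cdot x(y))$ are invariant under $\Lambda_m$ and the flips, have mean $0$ and squared norm $\frac12$, and satisfy $\|C_m\circ\tilde b(q_0)-C_m\|^2=|q_0A\,\triangle\,A|/(2|A|)$. Apart from the bound $|C_m|\le1$, they have every property used in the proof except (C2). If $Q$ is finite and $X$ is replaced by $\mathbb{T}^3$, then $x\mapsto\sum_{y\in Q}x(y)$ is a surjective homomorphism $(\mathbb{T}^3)^Q\to\mathbb{T}^3$ that commutes with $\Gamma$ and is $Q$-invariant, so the action is a factor of the co-induced action. It corresponds to the constant frequency $k\equiv1$, which the flips exclude.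
\end{remark}

\begin{thebibliography}{1}
\bibitem{BTD} Lewis Bowen and Robin Tucker-Drob, \emph{On a co-induction question of Kechris}, arXiv:1105.0648 (2011).
\end{thebibliography}
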